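\title{The smallest $2$-Selmer rank in a local class of quadratic twists}

\begin{abstract}
Let $\mathcal E$ be a family of quadratic twists of elliptic curves over $\mathbb Q$ with full rational $2$-torsion and a rational cyclic $4$-isogeny. Pan and Tian describe the distribution of $2$-Selmer ranks in each local equivalence class $\mathfrak X\subset\mathcal E$ by coranks of random alternating matrices with zero blocks, governed by a parity $r\in\{0,1\}$ and integers $t_i$. We show that for $r=0$ and for $r=1$ there is a class of parity $r$ with $\max_i t_i\le r$, so that the smallest possible Selmer rank occurs with positive proportion in that class. More generally, for every class we compute $\max(r,\max_i t_i)$ from the local images of the $2$-isogenies of the family. The proofs use $2$-descent, quadratic reciprocity and Dirichlet's theorem.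
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{Selmer ranks in a family of twists}

Let $e_1,e_2,e_3$ be distinct rational numbers. For a squarefree integer $n$ let
\[
E^{(n)}:\ y^2=(x-ne_1)(x-ne_2)(x-ne_3)
\]
be the quadratic twist of $E^{(1)}$ by $n$, and let $\mathcal E$ be the family of all these curves. Every quadratic twist family over $\mathbb Q$ with full rational $2$-torsion is of this form. The $2$-Selmer group of $E\in\mathcal E$, recalled in concrete terms in Section~\ref{sec:kummer}, is a finite $\mathbb F_2$-vector space that sits in an exact sequence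
\[
0\to E(\mathbb Q)/2E(\mathbb Q)\to \mathrm{Sel}_2(E)\to \mathrm{Sha}(E)[2]\to 0,
\]
where $\mathrm{Sha}(E)$ is the Tate--Shafarevich group. All dimensions below are over $\mathbb F_2$. The torsion points account for two dimensions of $\mathrm{Sel}_2(E)$ for every $E\in\mathcal E$. Following the convention of Heath-Brown, Swinnerton-Dyer and Kane, we remove them: the \emph{essential $2$-Selmer group} $S(E)$ is the quotient of $\mathrm{Sel}_2(E)$ by the image of $E(\mathbb Q)[2]\cong(\mathbb Z/2)^2$, so that
\[
\dim S(E)=\dim\mathrm{Sel}_2(E)-2=\operatorname{rank}E(\mathbb Q)+\dim\mathrm{Sha}(E)[2].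
\]
(If $E$ has a rational point of order $4$, one divides by the image of the whole torsion subgroup, which keeps this formula valid. The curves that occur in our theorems have no such point; see Proposition~\ref{prop:t}.)

Let $\Sigma_0$ be the finite set of places consisting of $2$, $\infty$ and the bad primes of the family, and let $\Sigma\supseteq\Sigma_0$ be a finite set of places. Following Swinnerton-Dyer and Kane, $E^{(n)}$ and $E^{(n')}$ are called \emph{$\Sigma$-equivalent} if $n/n'$ is a square in $\mathbb Q_v^\times$ for all $v\in\Sigma$. This relation does not depend on the choice of the base curve $E^{(1)}$. Curves in one $\Sigma$-class $\mathfrak X$ are isomorphic over $\mathbb Q_v$ for $v\in\Sigma$; what still varies is the set of primes of $n$ outside $\Sigma$. The parity of $\dim S(E)$ is constant on $\mathfrak X$ and is denoted by $r(\mathfrak X)\in\{0,1\}$.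

\subsection{Random alternating matrices}

Let $s\in\{0,1,2\}$, $r\in\mathbb Z$ and $\mathbf t=(t_1,\dots,t_s)\in\mathbb Z^s$ with $t_i\equiv r\pmod 2$, and with $t_1+t_2\le0$ if $s=2$. For large $k$ let $M^{\mathrm{Alt}}_{2k+r,\mathbf t}(\mathbb F_2)$ be the set of alternating matrices of size $2k+r$ over $\mathbb F_2$ that are unrestricted if $s=0$ and have the block form
\[
\begin{pmatrix}0&B_{12}\\B_{21}&B_{22}\end{pmatrix}\quad(s=1),\qquad
\begin{pmatrix}0&B_{12}&B_{13}\\B_{21}&0&B_{23}\\B_{31}&B_{32}&B_{33}\end{pmatrix}\quad(s=2),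
\]
where the $i$-th diagonal zero block has size $k+\frac{t_i+r}{2}$. With respect to the uniform measure put
\[
P^{\mathrm{Alt}}_{r,\mathbf t}(d)=\lim_{k\to\infty}\mathbb P\bigl(\operatorname{corank}B=d\mid B\in M^{\mathrm{Alt}}_{2k+r,\mathbf t}(\mathbb F_2)\bigr).
\]
For $d\ge0$ one has
\begin{equation}\label{eq:support}
P^{\mathrm{Alt}}_{r,\mathbf t}(d)>0\iff d\equiv r\pmod 2\ \text{ and }\ d\ge\max_i t_i .
\end{equation}
Both conditions are visibly necessary. An alternating matrix has even rank. The $g=k+\frac{t_i+r}2$ columns that meet the $i$-th zero block have nonzero entries in at most $2k+r-g$ rows, so they satisfy at least $2g-(2k+r)=t_i$ independent linear relations. Thus $t_i$ measures how much corank the $i$-th zero block forces. We take \eqref{eq:support} and the following results from \cite{PT}; $N(E)$ denotes the conductor.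

\begin{theorem}[Pan--Tian \cite{PT}]\label{thm:PT}
There is $s\in\{0,1,2\}$, depending only on $\mathcal E$, such that every $\Sigma$-class $\mathfrak X$, with $r=r(\mathfrak X)$, has a parameter $\mathbf t_{\mathfrak X}=(t_1,\dots,t_s)$, depending only on $\mathfrak X$, with the following properties.
\begin{enumerate}
\item[(a)] For all $d\ge0$,
\[
\lim_{N\to\infty}\mathbb P\bigl(\dim S(E)=d\mid E\in\mathfrak X,\ N(E)<N\bigr)=P^{\mathrm{Alt}}_{r,\mathbf t_{\mathfrak X}}(d).
\]
\item[(b)] Every $E\in\mathfrak X$ with a bad prime outside $\Sigma_0$ satisfies $\dim S(E)\ge\max_i t_i$.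
\item[(c)] If $\Sigma\subset\Sigma'$ and $\mathfrak X'\subset\mathfrak X$ is a $\Sigma'$-class, then $\mathbf t_{\mathfrak X'}=\mathbf t_{\mathfrak X}$.
\end{enumerate}
\end{theorem}

The average order of $S(E)$ over $\mathfrak X$, in the essential sense, is $3+\sum_i2^{t_i}$ \cite{PT}; we do not use this. The family is of \emph{type} (A), (B), (C) according as $s=0,1,2$, and the last two types have the following equivalent description \cite{PT}.
\begin{enumerate}
\item[(B)] The curves in $\mathcal E$ have a rational cyclic $4$-isogeny, and $E[4]\not\subset E(\mathbb Q(\sqrt{-1}))$ for all $E\in\mathcal E$. Example: the twists $ny^2=x(x-1)(x+3)$.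
\item[(C)] The curves in $\mathcal E$ have a rational cyclic $4$-isogeny, and $E[4]\subset E(\mathbb Q(\sqrt{-1}))$ for some $E\in\mathcal E$. Example: the twists $ny^2=x(x-9)(x-25)$.
\end{enumerate}

\subsection{The question and the results}

By \eqref{eq:support}, the smallest value of $\dim S(E)$ that has positive probability in $\mathfrak X$ is $\max(r,\max_it_i)$. In type (A) this is $r$, the smallest value that parity allows. In types (B) and (C) the zero blocks can force more, and some classes do have $\max_it_i>r$ (Remark~\ref{rem:every}). The following question comes from \cite{PT}.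

\medskip\noindent\textbf{Question.} \emph{Let $\mathcal E$ be of type \textup{(B)} or \textup{(C)}. Is there, for $r=0$ and for $r=1$, a finite set $\Sigma\supseteq\Sigma_0$ and a $\Sigma$-class $\mathfrak X$ with $r(\mathfrak X)=r$ whose parameter satisfies $\max_it_i\le r$?}
\medskip

By Theorem~\ref{thm:PT}(c) nothing is gained by enlarging $\Sigma$: a $\Sigma$-class has the same parameter and the same parity as the $\Sigma_0$-class that contains it. Since a class is given by finitely many local conditions that can be chosen freely, one expects the answer yes. The difficulty is that Theorem~\ref{thm:PT} gives no formula for the $t_i$, that the parity is prescribed, and that in type (C) two integers must be small at once. Part (b) offers a way around this: a single curve in $\mathfrak X$ with a bad prime outside $\Sigma_0$ and small $S(E)$ bounds all $t_i$ from above.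

\begin{theorem}\label{thm:main}
Let $\mathcal E$ be of type \textup{(B)} or \textup{(C)}. For each $r\in\{0,1\}$ there is a $\Sigma_0$-class $\mathfrak X$ with $r(\mathfrak X)=r$ that contains a curve $E$ with a bad prime outside $\Sigma_0$ and $\dim S(E)=r$. The parameter $\mathbf t_{\mathfrak X}$ of this class satisfies $\max_it_i\le r$.
\end{theorem}

So the answer to the Question is yes. Theorem~\ref{thm:PT}(a) and \eqref{eq:support} with $d=r$ give at once:

\begin{corollary}\label{cor:positive}
In every family of type \textup{(B)} or \textup{(C)}, a positive proportion of the curves of some $\Sigma_0$-class have $S(E)=0$, hence rank $0$ and $\mathrm{Sha}(E)[2]=0$, and a positive proportion of the curves of another $\Sigma_0$-class have $\dim S(E)=1$.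
\end{corollary}

The second result decides for every class whether $\max_it_i\le r$. Identify the groups $E^{(n)}[2]$ by matching the points $(ne_i,0)$ with the same index $i$, and let $\mathcal T$ be the set of nonzero $2$-torsion points $T=(e_i,0)$ for which $\prod_{j\ne i}(e_i-e_j)$ is a square in $\mathbb Q^\times$. For $T\in\mathcal T$ and $E\in\mathcal E$ let $\phi_T:E\to E_T=E/\langle T\rangle$ be the quotient isogeny and put
\begin{equation}\label{eq:tT}
t_T(E)=\sum_{v\in\Sigma}\Bigl(\dim E_T(\mathbb Q_v)/\phi_T E(\mathbb Q_v)-1\Bigr).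
\end{equation}
This integer depends only on the $\Sigma$-class $\mathfrak X$ of $E$, and we write $t_T(\mathfrak X)$. Proposition~\ref{prop:formula} gives the terms at $v\neq 2$ explicitly.

\begin{theorem}\label{thm:all}
Let $\mathcal E$ be of type \textup{(B)} or \textup{(C)}, let $\Sigma\supseteq\Sigma_0$ be finite, and let $\mathfrak X$ be a $\Sigma$-class with parameter $\mathbf t_{\mathfrak X}=(t_i)$. Then $t_T(\mathfrak X)\equiv r(\mathfrak X)\pmod2$ for all $T\in\mathcal T$, and
\begin{align*}
\max\bigl(r(\mathfrak X),\max_it_i\bigr)&=\max\bigl(r(\mathfrak X),\max_{T\in\mathcal T}t_T(\mathfrak X)\bigr)\\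
&=\min\{\dim S(E):E\in\mathfrak X\text{ has a bad prime outside }\Sigma_0\}.
\end{align*}
Hence $\max_it_i\le r(\mathfrak X)$ if and only if $t_T(\mathfrak X)\le r(\mathfrak X)$ for all $T\in\mathcal T$.
\end{theorem}

\subsection{The method}

Fix $T\in\mathcal T$, write $\phi=\phi_T$ and $t=t_T$, and let $\hat\phi$ be the dual isogeny. The Selmer groups of $\phi$ and $\hat\phi$ satisfy
\[
\dim\mathrm{Sel}_\phi-\dim\mathrm{Sel}_{\hat\phi}=t,\qquad \dim S\le\dim\mathrm{Sel}_\phi+\dim\mathrm{Sel}_{\hat\phi}-2,\qquad \dim S\equiv t\pmod 2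
\]
(Section~\ref{sec:t}). Inside a class we multiply $n$ by suitable primes, each of which lowers both isogeny Selmer groups by one dimension, until the smaller group has dimension $1$; then $\dim S\le|t|$ (Section~\ref{sec:lower}). It remains to find classes with $|t|=0$ and $|t|=1$. If $n$ has odd valuation at all finite places of $\Sigma_0$, the odd places contribute $0$ to \eqref{eq:tT}, the place $2$ contributes some $\tau\in\{0,1\}$, and the real place contributes $0$ or $-1$ according to the sign of $n$. Two such classes that agree at the finite places and differ in sign have $t=\tau$ and $t=\tau-1$, which is what we need. Only one isogeny is used, also in type (C). Section~\ref{sec:example} carries this out by hand for one family. For Theorem~\ref{thm:all} the bound $|t|$ is too weak when $t$ is very negative, and Section~\ref{sec:all} lowers the full $2$-Selmer group instead.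

\section{Descent for the family}\label{sec:descent}

\subsection{Square classes}

For a field $K$ let $H_K=K^\times/K^{\times2}$, an $\mathbb F_2$-vector space written multiplicatively. Put $H=H_{\mathbb Q}$, $H_v=H_{\mathbb Q_v}$ and $h_v=\dim H_v$, so $h_\infty=1$, $h_2=3$, and $h_p=2$ for odd $p$. Let $U_p\subset H_p$ be the subspace of classes of units; a unit is a square if and only if it is a square modulo $p$ ($p$ odd), or is $1$ modulo $8$ ($p=2$). For $c\in H$ and a subspace $C_v\subset H_v$, ``$c\in C_v$'' refers to the image of $c$ in $H_v$. The valuation $v_p(c)$ of a square class is an element of $\mathbb F_2$.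

The Hilbert symbol is written additively: $(c,c')_v\in\mathbb F_2$ is $0$ if and only if $c'$ is a norm from $\mathbb Q_v(\sqrt c)$. It is a nondegenerate symmetric bilinear form on $H_v$ with $(c,-c)_v=0$. For odd $p$ it vanishes on $U_p\times U_p$, and $(u,c)_p=v_p(c)$ if $u$ is a nonsquare unit. The product formula says $\sum_v(c,c')_v=0$ for $c,c'\in H$. In a finite-dimensional space with a nondegenerate symmetric bilinear form we use freely that $\dim L+\dim L^\perp$ is the dimension of the space, $(L+L')^\perp=L^\perp\cap L'^\perp$ and $(L\cap L')^\perp=L^\perp+L'^\perp$.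

Let $M$ be a finite set of places containing $2$ and $\infty$. Let $Q(M)\subset H$ be the group of classes with even valuation at all primes outside $M$. It has the basis consisting of $-1$ and the primes in $M$, so $\dim Q(M)=|M|$. For a prime $\ell\notin M$ let $\chi_\ell:Q(M)\to\mathbb F_2$ be the character with $\chi_\ell(c)=0$ if and only if $c$ is a square in $\mathbb Q_\ell$.

\begin{lemma}\label{lem:G}
The map $Q(M)\to\bigoplus_{v\in M}H_v$ is injective, and its image is its own annihilator under $\sum_{v\in M}(\cdot,\cdot)_v$.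
\end{lemma}

\begin{proof}
A class in the kernel has even valuation at every prime and is positive, so it is trivial. The image is isotropic by the product formula, since the symbols at the odd primes outside $M$ vanish. The target has dimension $1+3+2(|M|-2)=2|M|$, twice the dimension of the image.
\end{proof}

\begin{lemma}\label{lem:primes}
Let $D=8\prod_{p\in M,\ p\text{ odd}}p$.
\begin{enumerate}
\item[(a)] For a prime $\ell\notin M$ and $c\in Q(M)$ one has $\chi_\ell(c)=\sum_{v\in M}(c,\ell)_v$. In particular $\chi_\ell$ depends only on $\ell$ modulo $D$.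
\item[(b)] Given $u_p\in U_p$ for the primes $p\in M$, there are infinitely many primes $\ell$ with class $u_p$ in $H_p$ for all primes $p\in M$.
\item[(c)] Every character $Q(M)\to\mathbb F_2$ equals $\chi_\ell$ for infinitely many primes $\ell\notin M$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) We have $(c,\ell)_\ell=\chi_\ell(c)$, and $(c,\ell)_p=0$ for $p\notin M\cup\{\ell\}$; apply the product formula. The classes of $\ell$ in $H_v$, $v\in M$, depend only on $\ell$ modulo $D$. (b) The conditions hold on a residue class prime to $D$; apply Dirichlet's theorem. (c) The pair $(\chi_\ell(-1),\chi_\ell(2))$ equals $(0,0),(1,1),(0,1),(1,0)$ for $\ell\equiv1,3,5,7\pmod 8$. For odd $p\in M$, part (a) gives $\chi_\ell(p)=(p,\ell)_2+(p,\ell)_p$; once $\ell$ modulo $8$ is fixed, the last term can be chosen freely through $\ell$ modulo $p$. Apply (b).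
\end{proof}

\subsection{Normal form}

Recall the $2$-isogeny with kernel $\langle(0,0)\rangle$. For $E:y^2=x(x^2+Ax+B)$ over a field $K$ of characteristic $0$, the quotient is $E':Y^2=X(X^2-2AX+A^2-4B)$. The isogeny $\phi:E\to E'$ has $X=y^2/x^2$, and its dual $\hat\phi:E'\to E$ has $x=Y^2/4X^2$. The map $E(K)\to H_K$, $(x,y)\mapsto x$, with $O\mapsto1$ and $(0,0)\mapsto B$, is a homomorphism with kernel $\hat\phi E'(K)$. The map $E'(K)\to H_K$, $(X,Y)\mapsto X$, with $O\mapsto 1$ and $(0,0)\mapsto A^2-4B$, is a homomorphism with kernel $\phi E(K)$.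

\begin{lemma}\label{lem:normal}
Let $\mathcal E$ be of type \textup{(B)} or \textup{(C)}. There are coprime positive integers $a\ne b$ such that $\mathcal E$ consists of the curves
\begin{equation}\label{eq:En}
E_n:\ y^2=x(x-na^2)(x-nb^2),\qquad n\text{ squarefree},
\end{equation}
and $E_n'=E_n/\langle(0,0)\rangle$ is the curve $Y^2=X\bigl(X+n(a+b)^2\bigr)\bigl(X+n(a-b)^2\bigr)$. Put $m=b^2-a^2$. Every odd prime $p\mid abm$ is bad for every $E_n$. A prime $p\nmid 2abm$ is bad for $E_n$ if and only if $p\mid n$.
\end{lemma}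

\begin{proof}
Let $E\in\mathcal E$, let $Z\subset E$ be a rational cyclic subgroup of order $4$, and let $2Z=\langle P\rangle$. Translate so that $P=(0,0)$ and $E:y^2=x(x-\alpha)(x-\beta)$. In $E'=E/\langle P\rangle$ the subgroups $Z/\langle P\rangle$ and $E[2]/\langle P\rangle$ have order $2$, are rational, and are distinct because $Z\neq E[2]$. So $E'[2]$ is rational. Since $E':Y^2=X\bigl(X^2+2(\alpha+\beta)X+(\alpha-\beta)^2\bigr)$, the discriminant $16\alpha\beta$ of the quadratic factor is a square. Hence $\alpha/\beta=a^2/b^2$ with coprime positive integers $a\ne b$, and $\alpha=\mu a^2$, $\beta=\mu b^2$ with $\mu\in\mathbb Q^\times$. Scaling $x$ by a square makes $\mu$ a squarefree integer, and the twists of $E$ are the curves \eqref{eq:En}. The quadratic factor of $E_n'$ has the roots $-n(a\pm b)^2$.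

If $p\mid abm$ is odd, exactly two of the roots $0,a^2,b^2$ coincide modulo $p$, as $a,b$ are coprime. So $E_1$ has multiplicative reduction at $p$, the common $j$-invariant has negative valuation, and no $E_n$ has good reduction at $p$. The discriminant of \eqref{eq:En} is $16n^6a^4b^4m^2$. For $p\nmid2abm$ its valuation is $0$ if $p\nmid n$, and is $6$, which is not divisible by $12$, if $p\mid n$.
\end{proof}

Thus $\Sigma_0\supseteq\{2,\infty\}\cup\{p\mid abm\}$, and this is all that we use about $\Sigma_0$. From now on $\Sigma\supseteq\Sigma_0$ is finite, and for squarefree $n$ we put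
\[
\Pi(n)=\{p\mid n:\ p\notin\Sigma\},\qquad M=M(n)=\Sigma\cup\Pi(n).
\]
The primes in $\Pi(n)$ are bad primes of $E_n$ outside $\Sigma_0$. Let $T_0=(0,0)$, $T_1=(na^2,0)$, $T_2=(nb^2,0)$. The products $\prod_{j\ne i}(e_i-e_j)$ at these points have classes $1$, $-m$, $m$ in $H$. So $T_0\in\mathcal T$, and $\mathcal T$ has a second element exactly when $m$ or $-m$ is a square.

\begin{remark}\label{rem:second}
Every $T\in\mathcal T$ can play the role of $T_0$. If $m=c^2$ with $c>0$, the translation that moves $T_2$ to the origin turns \eqref{eq:En} into $y^2=x(x+nc^2)(x+nb^2)$. This is the normal form with $(a,b,n)$ replaced by $(c,b,-n)$, and $cb(b^2-c^2)=cba^2$ has the same prime factors as $abm=abc^2$. If $-m$ is a square, exchange $a$ and $b$. The change $n\mapsto-n$ preserves $\Pi(n)$ and the partition into $\Sigma$-classes. So every statement proved below for $T_0$ holds for all $T\in\mathcal T$.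
\end{remark}

\subsection{The Kummer map}\label{sec:kummer}

For a field $K\supseteq\mathbb Q$ the Kummer map $\delta:E_n(K)\to H_K^2$ is the homomorphism with kernel $2E_n(K)$ given by $\delta(x,y)=(x,\,x-na^2)$ for $(x,y)\neq T_0,T_1$. Where a coordinate vanishes it is replaced by the product of the other two factors of the cubic, so
\begin{equation}\label{eq:torsion}
\delta(T_0)=(1,-n),\qquad\delta(T_1)=(n,-m),\qquad\delta(T_2)=(n,nm).
\end{equation}
Let $W_v=W_v(n)=\delta(E_n(\mathbb Q_v))\subset H_v^2$. The $2$-Selmer group is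
\[
\mathrm{Sel}_2(E_n)=\{\xi\in H^2:\ \xi\in W_v\text{ for all }v\}.
\]
The subgroup $2E_n(\mathbb Q_v)$ is open and $E_n(\mathbb Q_v)$ has no isolated points. Hence every element of $W_v$ is the image of a point outside any given finite set. The same holds for the two isogeny maps, whose kernels contain $2E_n(\mathbb Q_v)$ and $2E_n'(\mathbb Q_v)$. We use this to ignore the points where the formulas degenerate.

\begin{remark}\label{rem:type}
The family is of type (C) if and only if $m$ or $-m$ is a square, so $|\mathcal T|=s$. Indeed, let $K=\mathbb Q(\sqrt{-1})$. Then $E_n[4]\subset E_n(K)$ if and only if $E_n[2]\subset2E_n(K)$, that is, by \eqref{eq:torsion}, if and only if $n$ and $m$ are squares in $K$. A rational number $(u+w\sqrt{-1})^2$ has $uw=0$, so it is $\pm$ a rational square. The examples in Section~\ref{sec:intro} have $(a,b,m)=(1,2,3)$ and $(3,5,16)$; in the first, the twist $ny^2=x(x-1)(x+3)$ is $E_{-n}$.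
\end{remark}

On $H_v^2$ define
\[
q_v(\alpha,\beta)=(\alpha,-m\beta)_v,\qquad\langle(\alpha,\beta),(\alpha',\beta')\rangle_v=(\alpha,\beta')_v+(\beta,\alpha')_v .
\]
Expanding $(\alpha\alpha',-m\beta\beta')_v$ shows $q_v(\xi\xi')=q_v(\xi)+q_v(\xi')+\langle\xi,\xi'\rangle_v$, so $q_v$ is a quadratic form over $\mathbb F_2$ whose polar form $\langle\,,\rangle_v$ is nondegenerate and alternating. Part (c) of the next lemma is the case of Tate local duality that we need; part (b) refines it and is the key to parity.

\begin{lemma}\label{lem:W}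
\begin{enumerate}
\item[(a)] $W_v(n)$ depends only on the class of $n$ in $H_v$.
\item[(b)] $q_v$ vanishes on $W_v$.
\item[(c)] $\dim W_v=h_v$ and $W_v=W_v^\perp$.
\item[(d)] If $p\nmid2abmn$, then $W_p=U_p^2$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If $n'=ns^2$ with $s\in\mathbb Q_v^\times$, then $(x,y)\mapsto(s^2x,s^3y)$ is an isomorphism $E_n\to E_{n'}$ over $\mathbb Q_v$ that multiplies both coordinates of $\delta$ by $s^2$.

(b) Take a point with $y\ne0$ and put $\alpha=x$, $\beta=x-na^2$, $\gamma=x-nb^2$. Then $\gamma=\alpha\beta s^2$ with $s=y/\alpha\beta$, and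
\[
m\alpha=b^2\beta-a^2\gamma=\beta\bigl(b^2-\alpha(as)^2\bigr).
\]
So $m\alpha\beta$ is a norm from $\mathbb Q_v(\sqrt\alpha)$, that is, $(\alpha,m\alpha\beta)_v=0$. Adding $(\alpha,-\alpha)_v=0$ gives $(\alpha,-m\beta)_v=0$.

(c) The group $E_n(\mathbb Q_p)$ has a subgroup of finite index isomorphic to $\mathbb Z_p$, so $|E_n(\mathbb Q_p)/2E_n(\mathbb Q_p)|=|E_n[2]|\cdot|\mathbb Z_p/2\mathbb Z_p|$; and $E_n(\mathbb R)\cong\mathbb R/\mathbb Z\times\mathbb Z/2$. Hence $\dim W_v$ is $2,3,1$ for $v$ odd, $2$, $\infty$, which is $h_v$. By (b) the subspace $W_v$ is isotropic, and it has half the dimension of $H_v^2$.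

(d) Let $(x,y)\in E_n(\mathbb Q_p)$, $y\neq0$. If $x$ is not integral, the three factors of the cubic have the valuation of $x$, and this is even because their product is $y^2$. If $x$ is integral, at most one factor is a nonunit, because the roots are distinct modulo $p$, and its valuation is that of $y^2$. So $W_p\subset U_p^2$, and both have dimension $2$.
\end{proof}

By (d), $\mathrm{Sel}_2(E_n)=\{\xi\in Q(M)^2:\xi\in W_v\text{ for all }v\in M\}$.

\subsection{The local images of the isogeny}

Let $C_v=C_v(n)\subset H_v$ be the image of $E_n'(\mathbb Q_v)$ under $X$, and $C_v'=C_v'(n)$ the image of $E_n(\mathbb Q_v)$ under $x$. Thus $C_v\cong E_n'(\mathbb Q_v)/\phi E_n(\mathbb Q_v)$ is the group that occurs in \eqref{eq:tT} for $T=T_0$.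

\begin{lemma}\label{lem:C}
\begin{enumerate}
\item[(a)] $C_v'$ is the projection of $W_v$ to the first coordinate, and $W_v\cap(\{1\}\times H_v)=\{1\}\times C_v$. In particular $C_v,C_v'$ depend only on the class of $n$ in $H_v$.
\item[(b)] $C_v'=C_v^\perp$; in particular $\dim C_v+\dim C_v'=h_v$.
\item[(c)] $-n\in C_v$ and $n\in C_v'$.
\item[(d)] If $p$ is odd and $v_p(n)$ is odd, then $C_p=\{1,-n\}$ and $C_p'=\{1,n\}$.
\item[(e)] If $p\nmid2abmn$, then $C_p=C_p'=U_p$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The first coordinate of $\delta$ is the map $x$, whose kernel is $\hat\phi E_n'(\mathbb Q_v)$. For $(X,Y)\in E_n'(\mathbb Q_v)$ the point $\hat\phi(X,Y)$ has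
\[
x=\frac{Y^2}{4X^2}=\frac{X^2+2n(a^2+b^2)X+n^2m^2}{4X},\qquad x-na^2=\frac{(X+nm)^2}{4X},
\]
so $\delta\hat\phi(X,Y)=(1,X)$.

(b) Since $W_v=W_v^\perp$, the element $(1,\beta)$ lies in $W_v$ if and only if $(\beta,\alpha')_v=0$ for all $(\alpha',\beta')\in W_v$. By (a) this says $C_v=C_v'^{\perp}$.

(c) follows from (a) and \eqref{eq:torsion}. In (d), both $n$ and $-n$ are nonsquares, so $C_p$ and $C_p'$ are nonzero, and their dimensions add up to $2$. (e) follows from (a) and Lemma~\ref{lem:W}(d).
\end{proof}

Part (c) is where the $4$-isogeny enters: the first coordinate of $\delta(T_0)$ is trivial because $T_0\in\mathcal T$. The isogeny Selmer groups consist of the classes in $H$ that lie in $C_v$, respectively $C_v'$, for all $v$. By (e),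
\[
\mathrm{Sel}_\phi(n)=\{c\in Q(M):c\in C_v\ \forall v\in M\},\qquad\mathrm{Sel}_{\hat\phi}(n)=\{c\in Q(M):c\in C_v^\perp\ \forall v\in M\}.
\]
By (c), $-n\in\mathrm{Sel}_\phi(n)$ and $n\in\mathrm{Sel}_{\hat\phi}(n)$. Both classes are nontrivial if $\Pi(n)\ne\emptyset$.

\section{The invariant $t$}\label{sec:t}

Put $t(n)=\sum_{v\in\Sigma}(\dim C_v(n)-1)$. This is $t_{T_0}(E_n)$, and by Lemma~\ref{lem:C}(a) it depends only on the $\Sigma$-class of $n$.

\begin{proposition}\label{prop:t}
For every squarefree $n$,
\begin{align}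
\dim\mathrm{Sel}_\phi(n)-\dim\mathrm{Sel}_{\hat\phi}(n)&=t(n),\label{eq:diff}\\
\dim S(E_n)&\le\dim\mathrm{Sel}_\phi(n)+\dim\mathrm{Sel}_{\hat\phi}(n)-2.\label{eq:upper}
\end{align}
If $\Pi(n)\ne\emptyset$, then $\delta$ is injective on $E_n[2]$, so $E_n$ has no rational point of order $4$, and
\begin{equation}\label{eq:lower}
\dim S(E_n)\ge\dim\mathrm{Sel}_\phi(n)-1\ge t(n).
\end{equation}
\end{proposition}

\begin{proof}
Let $G$ be the image of $Q(M)$ in $\bigoplus_{v\in M}H_v$ and $C=\bigoplus_{v\in M}C_v$. By Lemma~\ref{lem:G}, $\mathrm{Sel}_\phi(n)\cong G\cap C$ and $\mathrm{Sel}_{\hat\phi}(n)\cong G\cap C^\perp=(G+C)^\perp$. Hence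
\[
\dim(G\cap C^\perp)=2|M|-\dim(G+C)=|M|-\dim C+\dim(G\cap C).
\]
So the difference in \eqref{eq:diff} is $\sum_{v\in M}(\dim C_v-1)$, and the primes in $\Pi(n)$ contribute $0$ by Lemma~\ref{lem:C}(d).

By Lemma~\ref{lem:C}(a), the first coordinate maps $\mathrm{Sel}_2(E_n)$ to $\mathrm{Sel}_{\hat\phi}(n)$ with kernel $\{1\}\times\mathrm{Sel}_\phi(n)$. This gives \eqref{eq:upper}.

Let $p\in\Pi(n)$. Each of the three classes \eqref{eq:torsion} has a coordinate with odd valuation at $p$, so $\delta$ is injective on $E_n[2]$, and no $T_i$ lies in $2E_n(\mathbb Q)$. Among the three classes only $(1,-n)$ has trivial first coordinate. So $\mathrm{Sel}_\phi(n)/\{1,-n\}$ embeds in $S(E_n)$. The last inequality follows from \eqref{eq:diff} and $\dim\mathrm{Sel}_{\hat\phi}(n)\ge1$.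
\end{proof}

Without the hypothesis $\Pi(n)\neq\emptyset$ the bound \eqref{eq:lower} fails; see Example~\ref{ex:one}. Away from $2$, the terms of $t(n)$ are given by quadratic residue conditions. Write $[n<0]$ for $1$ if $n<0$ and $0$ otherwise.

\begin{proposition}\label{prop:formula}
For every squarefree $n$,
\begin{multline*}
t(n)=(\dim C_2(n)-1)-[n<0]\\
-\#\{p\mid ab\text{ odd}:-n\in\mathbb Q_p^{\times2}\}+\#\{p\mid m\text{ odd}:n\in\mathbb Q_p^{\times2}\}.
\end{multline*}
In particular $t(n)$ does not depend on $\Sigma$. If $n$ is even, then $\dim C_2(n)-1\in\{0,1\}$.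
\end{proposition}

\begin{proof}
We compute $\dim C_v-1$ at each place with Lemma~\ref{lem:C}. If $n>0$, then $-n\in C_\infty$ is nontrivial, so $\dim C_\infty=1$. If $n<0$, then $n\in C_\infty^\perp$ is nontrivial, so $C_\infty=0$. If $n$ is even, then $-n\in C_2$ and $n\in C_2^\perp$ are nontrivial, so $1\le\dim C_2\le2$. An odd prime $p\mid n$ and a prime $p\nmid2abmn$ contribute $0$ by (d) and (e), in agreement with the formula. It remains to treat odd $p\nmid n$ with $p\mid ab$ or $p\mid m$; only one of these can hold.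

Let $p\mid ab$. Then $a+b$ and $a-b$ are units with $(a+b)^2\equiv(a-b)^2\pmod p$. Let $(X,Y)\in E_n'(\mathbb Q_p)$, $Y\neq0$, and let $g=(X+n(a+b)^2)(X+n(a-b)^2)$; then $X$ and $g$ have the same class in $H_p$. If $X\in p\mathbb Z_p$, then $g\equiv n^2m^2\not\equiv0$, so $g$ is a square. If $X\notin\mathbb Z_p$, then $g/X^2\equiv1$, so $g$ is a square. If $X$ is a unit, then $g\equiv(X+n(a+b)^2)^2$, so either $g$ is a square or $X\equiv-n(a+b)^2$, in which case $X$ has the class of $-n$. Hence $C_p=\{1,-n\}$, which contributes $-1$ if $-n$ is a square in $\mathbb Q_p$ and $0$ otherwise.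

Let $p\mid m$. Then $a,b$ are units with $a^2\equiv b^2$. For $(x,y)\in E_n(\mathbb Q_p)$, $y\ne0$, the same three cases for $g=(x-na^2)(x-nb^2)$ show that $x$ is a square unless $x\equiv na^2$, in which case $x$ has the class of $n$. Hence $C_p'=\{1,n\}$. If $n$ is a square in $\mathbb Q_p$, then $\dim C_p=2$ and the contribution is $+1$; otherwise it is $0$.
\end{proof}

The inequalities \eqref{eq:upper} and \eqref{eq:lower} leave the parity of $\dim S(E_n)$ open. The group $\mathrm{Sel}_2(E_n)$ is the intersection of two maximal isotropic subspaces, one global and one local. We compare both with a third one, $\{\alpha=1\}$, whose intersections with them are known.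

\begin{lemma}\label{lem:three}
Let $q$ be a quadratic form on an $\mathbb F_2$-vector space of dimension $2N$ with nondegenerate polar form $\langle\,,\rangle$. Let $A,B,C$ be subspaces of dimension $N$ on which $q$ vanishes. Then
\[
\dim(A\cap B)+\dim(B\cap C)+\dim(C\cap A)\equiv N\pmod 2.
\]
\end{lemma}

\begin{proof}
Each of $A,B,C$ is its own annihilator. Let $L=A\cap(B+C)$. For $\xi,\xi'\in L$ write $\xi=\beta+\gamma$ with $\beta\in B$, $\gamma\in C$, and put $\psi(\xi,\xi')=\langle\beta,\xi'\rangle$. This is well defined, since $\beta$ is determined modulo $B\cap C=(B+C)^\perp$. It is bilinear, and it is alternating: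
\[
\psi(\xi,\xi)=\langle\beta,\gamma\rangle=q(\xi)-q(\beta)-q(\gamma)=0 .
\]
The kernel of $\psi$ contains $A\cap B$ (take $\beta=\xi$) and $A\cap C$ (take $\beta=0$). Conversely, if $\xi$ is in the kernel, then $\beta\in L^\perp=A+(B\cap C)$, say $\beta=\alpha+\eta$. Then $\alpha=\beta-\eta\in A\cap B$ and $\xi-\alpha=\gamma+\eta\in A\cap C$. So the kernel is $(A\cap B)+(A\cap C)$. An alternating form has even rank, hence
\[
\dim L-\dim(A\cap B)-\dim(A\cap C)+\dim(A\cap B\cap C)\equiv0\pmod2 .
\]
Finally, $(A+B+C)^\perp=A\cap B\cap C$ gives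
\[
\dim L=N+\bigl(2N-\dim(B\cap C)\bigr)-\bigl(2N-\dim(A\cap B\cap C)\bigr).\qedhere
\]
\end{proof}

Isotropy for the polar form alone is not enough: the three lines in $\mathbb F_2^2$ are isotropic for the alternating form, their pairwise intersections are $0$, and $N=1$.

\begin{proposition}\label{prop:parity}
For every squarefree $n$, $\dim S(E_n)\equiv t(n)\pmod 2$.
\end{proposition}

\begin{proof}
On $\bigoplus_{v\in M}H_v^2$, of dimension $4|M|$, let $q=\sum_{v\in M}q_v$. It vanishes on $W=\bigoplus_vW_v$ by Lemma~\ref{lem:W}(b) and on $R=\bigoplus_v(\{1\}\times H_v)$ by definition. It vanishes on the image $G_2$ of $Q(M)^2$ by the product formula: the primes of $m$ lie in $\Sigma$, so for $\alpha,\beta\in Q(M)$ both $\alpha$ and $-m\beta$ lie in $Q(M)$. The three subspaces have dimension $2|M|$ by Lemmas~\ref{lem:G} and~\ref{lem:W}(c). We have $G_2\cap W\cong\mathrm{Sel}_2(E_n)$, $\dim(G_2\cap R)=|M|$ and $\dim(W\cap R)=\sum_{v\in M}\dim C_v$. Lemma~\ref{lem:three} with $N=2|M|$ gives $\dim\mathrm{Sel}_2(E_n)\equiv\sum_{v\in M}(\dim C_v-1)=t(n)$.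
\end{proof}

In particular $r(\mathfrak X)\equiv t(n)$ for $E_n\in\mathfrak X$.

\section{The family $y^2=x(x-n)(x-4n)$}\label{sec:example}

Take $a=1$, $b=2$, $m=3$ and $\Sigma=\{\infty,2,3\}$. The group $Q(\Sigma)=\{\pm1,\pm2,\pm3,\pm6\}$ maps isomorphically onto $H_2$, since $1,3,-3,-1$ are $1,3,5,7$ modulo $8$.

\begin{example}[the two classes of Theorem~\ref{thm:main}]\label{ex:pm}
Let $n$ have the class of $2$ in $H_2$ and the class of $3$ in $H_3$; this means $n=6k$ with $k\equiv11\pmod{24}$. Then $C_3=\{1,-3\}$ by Lemma~\ref{lem:C}(d). At $2$ we may compute with $n=2$. We know $-2\in C_2$ and $2\in C_2'$. For $x=3$ we get $x(x-2)(x-8)=-15\equiv1\pmod8$, so $3\in C_2'$. As the dimensions add up to $3$, $C_2=\{1,-2\}$. Hence $t(n)=0$ for $n>0$ and $t(n)=-1$ for $n<0$.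

\emph{$n=-78$.} Here $\Pi(n)=\{13\}$. After multiplication by $-n$, a class $c\in\mathrm{Sel}_\phi(n)$ lies in $Q(\Sigma)$. The condition at $2$ leaves $c\in\{1,-2\}$, and $C_\infty=0$ leaves $c=1$. So $\dim\mathrm{Sel}_\phi=1$, $\dim\mathrm{Sel}_{\hat\phi}=2$ by \eqref{eq:diff}, and $\dim S\le1$ by \eqref{eq:upper}. By parity $\dim S(E_{-78})=1$.

\emph{$n=66$.} The class $-2$ lies in $C_2$ and in $C_\infty=H_\infty$, and it is a square modulo $3$ and modulo $11$. So $-2\in\mathrm{Sel}_\phi(66)$, both isogeny Selmer groups have dimension at least $2$, and \eqref{eq:upper} cannot give $S=0$. The only prime of $\Pi(n)$ does not detect the class $-2\in Q(\Sigma)$.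

\emph{$n=210$.} Here $\Pi(n)=\{5,7\}$. After multiplication by $-n$, a class $c\in\mathrm{Sel}_\phi(n)$ lies in $Q(\Sigma)\cup5Q(\Sigma)$, and the condition at $2$ leaves $c\in\{1,-2,-15,30\}$. The class $-2$ is not a square modulo $5$. The classes $-15$ and $30$ would have to equal $-3$ in $H_3$, but $5\equiv-10\equiv2\pmod3$. So both isogeny Selmer groups have dimension $1$, and $S(E_{210})=0$.
\end{example}

\begin{example}[a class with $t=2$]\label{ex:one}
Let $n>0$ and $n\equiv1\pmod{24}$, the class of $n=1$. The proof of Proposition~\ref{prop:formula} gives $C_\infty'=0$ and $C_3'=0$. For $n=1$, \eqref{eq:torsion} reads $\delta(T_0)=(1,-1)$, $\delta(T_1)=(1,-3)$, so $C_2\supseteq U_2$. For $x=5/4$ we get $x(x-1)(x-4)=-55/64$ with $-55\equiv1\pmod 8$, so $5\in C_2'$. Hence $C_2=U_2$, $C_2'=\{1,5\}$ and $t=1+0+1=2$.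

\emph{$n=1$.} Among the positive classes $1,2,3,6$ only $1$ is a square in $\mathbb Q_3$, so $\mathrm{Sel}_{\hat\phi}(1)=0$, $\dim\mathrm{Sel}_\phi(1)=2$, and \eqref{eq:upper} gives $S(E_1)=0$. Thus $\dim S<t$; here $\Pi(n)=\emptyset$.

\emph{$n=793=13\cdot61$.} A class in $\mathrm{Sel}_{\hat\phi}(n)$ is positive and has even valuation at $2$ and $3$, so it lies in $\langle13,61\rangle$. The class $13$ is $5$ modulo $8$ and $1$ modulo $3$. Since $61\equiv3^2\pmod{13}$, it equals $n$ in $H_{13}$, and by reciprocity it is a square modulo $61$. So $\mathrm{Sel}_{\hat\phi}(n)=\langle13,61\rangle$, and $\dim\mathrm{Sel}_\phi(n)=4$.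

\emph{$n'=793\cdot193$.} The prime $q=193\equiv1\pmod{24}$ keeps us in the class. It is a nonsquare modulo $13$, as $193\equiv11$ and the squares are $1,3,4,9,10,12$. It is a nonsquare modulo $61$, as $193\equiv2\cdot5$, where $2$ is a nonsquare ($61\equiv5\bmod 8$) and $5$ is a square ($61\equiv1\bmod 5$). As before $\mathrm{Sel}_{\hat\phi}(n')\subset\langle13,61,193\rangle$, and modulo $n'$ we have to test $13$, $61$ and $793$. The classes $13$ and $61$ are nonsquare units at $193$, so the new condition at $q$ removes them. The class $793$ passes at $q$, but the condition at $13$ has changed: it now requires $793=n'$ in $H_{13}$, and $193$ is not a square there. So $\mathrm{Sel}_{\hat\phi}(n')=\{1,n'\}$ and $\dim\mathrm{Sel}_\phi(n')=3$. Both dimensions have dropped by one, and \eqref{eq:upper} and \eqref{eq:lower} give $\dim S(E_{n'})=2$.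
\end{example}

The examples show the two devices of the proof. The primes of $\Pi(n)$ should detect every class of $Q(\Sigma)$, and a prime $q$ that is a nonsquare at exactly two primes of $\Pi(n)$ removes the classes that separate these two primes.

\section{Lowering the isogeny Selmer groups}\label{sec:lower}

\begin{definition}
A squarefree integer $n$ is \emph{rich} if every character $Q(\Sigma)\to\mathbb F_2$ equals $\chi_p$ for some $p\in\Pi(n)$.
\end{definition}

If $n$ is rich, then $\Pi(n)\ne\emptyset$, the integer $-n$ is rich, and $nq$ is rich for every prime $q\nmid n$.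

\begin{lemma}\label{lem:rich}
For any classes $\nu_v\in H_v$ $(v\in\Sigma)$ there is a rich $n$ with class $\nu_v$ in $H_v$ for all $v\in\Sigma$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:primes}(c) choose, for each character $\chi$ of $Q(\Sigma)$, a prime $p_\chi\notin\Sigma$ with $\chi_{p_\chi}=\chi$, and let $n_1$ be the product of these primes. Let $n_2$ be the squarefree integer supported on $\Sigma$ with the sign of $\nu_\infty$ and with $v_p(n_2)=v_p(\nu_p)$ for the primes $p\in\Sigma$. Then $n_1n_2\nu_p\in U_p$. By Lemma~\ref{lem:primes}(b) there is a prime $\ell\notin\Sigma$, $\ell\nmid n_1$, with class $n_1n_2\nu_p$ in $H_p$ for all primes $p\in\Sigma$. Take $n=n_1n_2\ell$.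
\end{proof}

\begin{lemma}\label{lem:N}
Let $n$ be rich. If $c\in\mathrm{Sel}_\phi(n)$ and $p\mapsto v_p(c)$ is constant on $\Pi(n)$, then $c\in\{1,-n\}$. If $c\in\mathrm{Sel}_{\hat\phi}(n)$ and $p\mapsto v_p(c)$ is constant on $\Pi(n)$, then $c\in\{1,n\}$.
\end{lemma}

\begin{proof}
Multiplying by $-n$, respectively $n$, if necessary, we may assume $v_p(c)=0$ for all $p\in\Pi(n)$. Then $c\in Q(\Sigma)$. By Lemma~\ref{lem:C}(d), a class in $C_p$ or $C_p'$ with even valuation is trivial, so $\chi_p(c)=0$ for all $p\in\Pi(n)$. Every character of $Q(\Sigma)$ kills $c$, so $c=1$.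
\end{proof}

\begin{definition}
Let $p\ne p'$ be primes in $\Pi(n)$. A prime $q\notin M(n)$ \emph{links} $p$ and $p'$ if $q$ is a square in $\mathbb Q_v$ for $v\in M\setminus\{p,p'\}$ and a nonsquare in $\mathbb Q_p$ and $\mathbb Q_{p'}$. A class $c\in H$ \emph{separates} $p$ and $p'$ if $v_p(c)\ne v_{p'}(c)$.
\end{definition}

Linking primes exist by Lemma~\ref{lem:primes}(b). For such $q$, the integer $nq$ is squarefree and lies in the $\Sigma$-class of $n$, the local conditions at $v\in M\setminus\{p,p'\}$ are the same for $n$ and $nq$, and Lemma~\ref{lem:primes}(a) gives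
\begin{equation}\label{eq:link}
\chi_q(c)=v_p(c)+v_{p'}(c)\qquad(c\in Q(M)).
\end{equation}
So the condition at $q$ removes the classes of $Q(M)$ that separate $p$ and $p'$. The difficulty is that the conditions at $p$ and $p'$ change, so new classes with odd valuation at both primes might appear. A separating class in the dual Selmer group rules them out.

\begin{lemma}\label{lem:lower}
Let $p\ne p'$ in $\Pi(n)$, suppose that some $c_0\in\mathrm{Sel}_\phi(n)$ and some $c_0'\in\mathrm{Sel}_{\hat\phi}(n)$ separate $p$ and $p'$, and let $q$ link $p$ and $p'$. Then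
\[
\dim\mathrm{Sel}_\phi(nq)=\dim\mathrm{Sel}_\phi(n)-1,\qquad\dim\mathrm{Sel}_{\hat\phi}(nq)=\dim\mathrm{Sel}_{\hat\phi}(n)-1 .
\]
\end{lemma}

\begin{proof}
Let $M=M(n)$. Since $-nq\in\mathrm{Sel}_\phi(nq)$ has odd valuation at $q$, we have $\mathrm{Sel}_\phi(nq)=\langle-nq\rangle\oplus A$, where $A=\mathrm{Sel}_\phi(nq)\cap Q(M)$. A class $c\in Q(M)$ lies in $A$ if and only if (i) $c\in C_v(n)$ for $v\in M\setminus\{p,p'\}$; (ii) $c\in\{1,-nq\}$ in $H_p$ and in $H_{p'}$; (iii) $c$ is a square in $\mathbb Q_q$, that is, by \eqref{eq:link}, $v_p(c)=v_{p'}(c)$. We claim that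
\[
A=A_0:=\{c\in\mathrm{Sel}_\phi(n):\ v_p(c)=v_{p'}(c)=0\}.
\]
A class in $A_0$ is trivial in $H_p$ and $H_{p'}$, so it satisfies (i)--(iii). Conversely let $c\in A$. Multiplying $c_0'$ by $n$ if necessary, assume $v_p(c_0')=0$ and $v_{p'}(c_0')=1$, so $c_0'=1$ in $H_p$ and $c_0'=n$ in $H_{p'}$. In the relation $\sum_{v\in M}(c,c_0')_v=0$ of Lemma~\ref{lem:G} the terms with $v\ne p,p'$ vanish because $c\in C_v(n)$ and $c_0'\in C_v(n)^\perp$, and the term at $p$ vanishes. So $(c,n)_{p'}=0$. But $(-nq,n)_{p'}=(-n,n)_{p'}+(q,n)_{p'}=1$, so $c=1$ in $H_{p'}$ by (ii). By (iii), $v_p(c)=0$, so $c=1$ in $H_p$ by (ii). Hence $c\in A_0$.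

The map $(v_p,v_{p'}):\mathrm{Sel}_\phi(n)\to\mathbb F_2^2$ is onto, because $-n\mapsto(1,1)$ and $c_0$ separates. So $\dim A=\dim\mathrm{Sel}_\phi(n)-2$, which gives the first formula. The second follows from \eqref{eq:diff} and $t(nq)=t(n)$.
\end{proof}

Both separating classes are needed. If, for instance, $\mathrm{Sel}_{\hat\phi}(n)=\{1,n\}$, then $\dim\mathrm{Sel}_{\hat\phi}(nq)\geq1$ because of the class $nq$, and by \eqref{eq:diff} neither dimension drops.

\begin{lemma}\label{lem:pair}
Let $n$ be rich with $\dim\mathrm{Sel}_\phi(n)\ge2$ and $\dim\mathrm{Sel}_{\hat\phi}(n)\ge2$. Then there are $p,p',c_0,c_0'$ as in Lemma~\ref{lem:lower}.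
\end{lemma}

\begin{proof}
Take $c_0\in\mathrm{Sel}_\phi(n)\setminus\{1,-n\}$ and $c_0'\in\mathrm{Sel}_{\hat\phi}(n)\setminus\{1,n\}$. By Lemma~\ref{lem:N}, $f(p)=v_p(c_0)$ and $f'(p)=v_p(c_0')$ are nonconstant on $\Pi(n)$. Choose $p_1,p_2$ with $f(p_1)\ne f(p_2)$. If $f'(p_1)\ne f'(p_2)$, take this pair. Otherwise choose $p_3$ with $f'(p_3)\ne f'(p_1)=f'(p_2)$, and pair $p_3$ with the one of $p_1,p_2$ at which $f$ differs from $f(p_3)$.
\end{proof}

\begin{proposition}\label{prop:min}
Every $\Sigma$-class contains a rich $n$ with $\min\bigl(\dim\mathrm{Sel}_\phi(n),\dim\mathrm{Sel}_{\hat\phi}(n)\bigr)=1$. For such $n$, $\dim S(E_n)\le|t(n)|$.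
\end{proposition}

\begin{proof}
Start with a rich $n$ in the class. Both dimensions are at least $1$. As long as both are at least $2$, Lemmas~\ref{lem:pair} and~\ref{lem:lower} replace $n$ by a rich $nq$ in the same class with smaller dimensions. At the end the dimensions are $1$ and $1+|t(n)|$ by \eqref{eq:diff}, and \eqref{eq:upper} gives the bound.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Take $\Sigma=\Sigma_0$. Let $\mathfrak X_+$ and $\mathfrak X_-$ be the classes in which $n$ has the class of $p$ in $H_p$ for every prime $p\in\Sigma_0$, and the sign $+$, respectively $-$. They are nonempty by Lemma~\ref{lem:rich}. In Proposition~\ref{prop:formula} the odd primes $p\mid abm$ lie in $\Sigma_0$ and divide $n$, so they contribute $0$. The number $\tau=\dim C_2-1$ lies in $\{0,1\}$, and it is the same for both classes, since $C_2$ depends only on the class of $n$ in $H_2$. Hence $t=\tau$ on $\mathfrak X_+$ and $t=\tau-1$ on $\mathfrak X_-$. In both cases, $(0,-1)$ and $(1,0)$, one class has $|t|=0$ and the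 other has $|t|=1$.

Let $r\in\{0,1\}$ and let $\mathfrak X$ be the class with $|t|=r$. By Proposition~\ref{prop:parity}, $r(\mathfrak X)=r$. By Proposition~\ref{prop:min} there is $E_n\in\mathfrak X$ with $\Pi(n)\ne\emptyset$ and $\dim S(E_n)\le r$, and parity forces $\dim S(E_n)=r$. The curve $E_n$ has a bad prime outside $\Sigma_0$, so Theorem~\ref{thm:PT}(b) gives $\max_it_i\le r$.
\end{proof}

\section{The smallest Selmer rank in an arbitrary class}\label{sec:all}

If $t\ge0$ on a class, then \eqref{eq:lower} and Proposition~\ref{prop:min} show that $t$ is the smallest value of $\dim S(E_n)$ among the curves of the class with $\Pi(n)\ne\emptyset$. For $t\le-2$ the bound $|t|$ says too little. Such classes occur: for $(a,b)=(1,15)$, $m=2^5\cdot 7$, an integer $n<0$ divisible by $14$ with $-n$ a square in $\mathbb Q_3$ and $\mathbb Q_5$ has $t(n)\le-2$ by Proposition~\ref{prop:formula}. We therefore study the effect of a linking prime on $\mathrm{Sel}_2$ itself. For this the three points $T_i$ must be treated alike.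

\subsection{Symmetric notation}

Let $V=\{O,T_0,T_1,T_2\}$, identified with $E_n[2]$ for all $n$, and let $e:V\times V\to\mathbb F_2$ be the Weil pairing: $e(P,P')=1$ if and only if $P,P'$ are distinct and nonzero. Identify $H_K^2$ with $H_K\otimes V$, written additively, by $(\alpha,\beta)=\alpha\otimes T_1+\beta\otimes T_0$. The local pairing becomes
\[
\langle c\otimes P,c'\otimes P'\rangle_v=(c,c')_v\,e(P,P').
\]
For $0\ne T\in V$ let $\pi_T:H_K\otimes V\to H_K$, $c\otimes P\mapsto c^{\,e(T,P)}$; its kernel is $H_K\otimes T$. We have $\pi_{T_0}(\alpha,\beta)=\alpha$, $\pi_{T_1}(\alpha,\beta)=\beta$, $\pi_{T_2}(\alpha,\beta)=\alpha\beta$, so $\pi_T\delta(x,y)=x-x(T)$ for all three $T$ when $y\neq0$. This description of $\delta$ is invariant under translation of $x$. Hence $W_v(n)\subset H_v\otimes V$ does not depend on which point is placed at the origin.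

Let $\kappa_n:V\to H\otimes V$ be the restriction of $\delta$ to $E_n[2]$. By \eqref{eq:torsion},
\[
\kappa_n(P)=n\otimes P+\kappa(P),
\]
where $\kappa:V\to Q(\Sigma)\otimes V$ is the linear map with $\kappa(T_0)=(-1)\otimes T_0$ and $\kappa(T_1)=(-m)\otimes T_0$, independent of $n$. Put $\Delta_T=\pi_T\kappa_n(T)=\pi_T\kappa(T)\in Q(\Sigma)$. Then $\Delta_{T_0},\Delta_{T_1},\Delta_{T_2}=1,-m,m$, so $\mathcal T=\{T:\Delta_T=1\}$.

From now on $\Pi(n)\ne\emptyset$. Write $\mathrm{Sel}(n)=\mathrm{Sel}_2(E_n)\subset Q(M)\otimes V$ and $S(n)=\mathrm{Sel}(n)/\kappa_n(V)$. For a prime $p$ let $a_p=v_p\otimes\mathrm{id}:H\otimes V\to V$. A character $\chi$ of $Q(M)$ is extended in the same way to $\chi:Q(M)\otimes V\to V$; then $e(T,\chi(\xi))=\chi(\pi_T\xi)$ and $e(T,a_p(\xi))=v_p(\pi_T\xi)$. For $p\in\Pi(n)$ we have $a_p\kappa_n(P)=P$. So $\kappa_n(V)$ has a $2$-dimensional image in $H_p\otimes V$, and this image is $W_p(n)$ by Lemma~\ref{lem:W}(c). Therefore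
\begin{equation}\label{eq:loc}
\xi\in W_p(n)\iff\xi=\kappa_n(a_p(\xi))\text{ in }H_p\otimes V\qquad(p\in\Pi(n)),
\end{equation}
and $\mathrm{Sel}(n)=\kappa_n(V)\oplus\{\xi\in\mathrm{Sel}(n):a_p(\xi)=0\}$, where the second summand maps isomorphically onto $S(n)$.

For $0\ne T\in V$ let $F_T(n)=\mathrm{Sel}(n)\cap(H\otimes T)$. If $\kappa_n(P)\in H\otimes T$, then applying $a_p$ with $p\in\Pi(n)$ gives $P\in\langle T\rangle$, and $\pi_T\kappa_n(T)=\Delta_T$. So
\begin{equation}\label{eq:FT}
F_T(n)\cap\kappa_n(V)=\langle\kappa_n(T)\rangle\ \text{ if }T\in\mathcal T,\qquad F_T(n)\cap\kappa_n(V)=0\ \text{ if }T\notin\mathcal T .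
\end{equation}
For $T\in\mathcal T$, Lemma~\ref{lem:C}(a) and Remark~\ref{rem:second} give $F_T(n)=\mathrm{Sel}_{\phi_T}(n)\otimes T$, where $\mathrm{Sel}_{\phi_T}(n)$ is the Selmer group of $\phi_T$ on $E_n$. We write $t_T(n)=t_T(E_n)$.

\begin{lemma}\label{lem:Nprime}
Let $n$ be rich, $\xi\in\mathrm{Sel}(n)$ and $P\in V$. If $a_p(\xi)=P$ for all $p\in\Pi(n)$, then $\xi=\kappa_n(P)$.
\end{lemma}

\begin{proof}
The element $\xi-\kappa_n(P)$ lies in $Q(\Sigma)\otimes V$ and is trivial at all $p\in\Pi(n)$ by \eqref{eq:loc}. So both of its coordinates are killed by every character of $Q(\Sigma)$.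
\end{proof}

\subsection{The effect of a linking prime}

For $p,p'\in\Pi(n)$ the map $a_p+a_{p'}:\mathrm{Sel}(n)\to V$ kills $\kappa_n(V)$, so it factors through $S(n)$. Its rank $\rho(p,p')\in\{0,1,2\}$ measures how well $S(n)$ separates $p$ and $p'$.

\begin{lemma}\label{lem:A}
Let $p\ne p'$ in $\Pi(n)$ and let $q$ link $p$ and $p'$. If $\rho(p,p')=2$, then $\dim S(nq)=\dim S(n)-2$. If $\rho(p,p')=1$, then $\dim S(nq)=\dim S(n)$.
\end{lemma}

\begin{proof}
Let $M=M(n)$, $d=\dim S(n)$, $\rho=\rho(p,p')$, and let $I\subset V$ be the image of $a_p+a_{p'}$. We have $S(nq)\cong A=\mathrm{Sel}(nq)\cap(Q(M)\otimes V)$. By \eqref{eq:loc} for $nq$, an element $\xi\in Q(M)\otimes V$ lies in $A$ if and only if (i) $\xi\in W_v(n)$ for $v\in M\setminus\{p,p'\}$; (ii) $\xi=\kappa_n(g)+q\otimes g$ at $p$ with $g=a_p(\xi)$, and at $p'$ with $g=a_{p'}(\xi)$; (iii) $\xi=0$ at $q$, that is, by \eqref{eq:link}, $a_p(\xi)=a_{p'}(\xi)$. Consider the linear map $a_p:A\to V$.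

\emph{Kernel.} For $\xi$ with $a_p(\xi)=a_{p'}(\xi)=0$, condition (ii) says that $\xi$ is trivial at $p$ and $p'$, and so does the condition \eqref{eq:loc} for $n$. So the kernel is $\{\xi\in\mathrm{Sel}(n):a_p(\xi)=a_{p'}(\xi)=0\}$. The image of $(a_p,a_{p'}):\mathrm{Sel}(n)\to V^2$ contains the diagonal, which is the image of $\kappa_n(V)$, and its quotient by the diagonal is $I$. So the kernel has dimension $(d+2)-(2+\rho)=d-\rho$.

\emph{Image.} Let $\xi\in A$, $g=a_p(\xi)=a_{p'}(\xi)$, and $g'\in I$. Choose $\eta\in\mathrm{Sel}(n)$ with $a_p(\eta)+a_{p'}(\eta)=g'$. Subtracting $\kappa_n(a_p(\eta))$, we may assume $a_p(\eta)=0$ and $a_{p'}(\eta)=g'$, so $\eta=0$ at $p$ and $\eta=\kappa_n(g')$ at $p'$. Lemma~\ref{lem:G} gives $\sum_{v\in M}\langle\xi,\eta\rangle_v=0$. The terms with $v\neq p,p'$ vanish because $W_v(n)$ is isotropic, and the term at $p$ vanishes. Hence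
\[
0=\langle\kappa_n(g),\kappa_n(g')\rangle_{p'}+\langle q\otimes g,\kappa(g')\rangle_{p'}+\langle q\otimes g,n\otimes g'\rangle_{p'}=0+0+e(g,g'),
\]
by isotropy of $W_{p'}(n)$, because $q$ and the coordinates of $\kappa(g')$ are units at $p'$, and because $(q,n)_{p'}=1$. So the image lies in $I^\perp$, of dimension $2-\rho$.

Thus $d-\rho\le\dim S(nq)\le d+2-2\rho$. For $\rho=2$ this gives $d-2$. For $\rho=1$ it gives $d-1$ or $d$, and $d-1$ is excluded by Proposition~\ref{prop:parity}, since $t(nq)=t(n)$.
\end{proof}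

\subsection{Stuck integers}

Call $n$ \emph{stuck} if $n$ is rich, $\dim S(n)\ge2$, and $\rho(p,p')\le1$ for all $p,p'\in\Pi(n)$. A rich $n$ with $\dim S(n)\geq2$ that is not stuck can be lowered by Lemma~\ref{lem:A}. The obvious way to be stuck is that all of $S(n)$ comes from one group $F_T(n)$, since then $a_p+a_{p'}$ takes values in $\langle T\rangle$. It is also the only way.

\begin{lemma}\label{lem:B}
If $n$ is stuck, there is $0\ne T\in V$ with $\mathrm{Sel}(n)=F_T(n)+\kappa_n(V)$.
\end{lemma}

\begin{proof}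
Fix $p_0\in\Pi(n)$ and let $\lambda_p=a_p+a_{p_0}:S(n)\to V$ for $p\in\Pi(n)$. By Lemma~\ref{lem:Nprime}, $\bigcap_p\ker\lambda_p=0$; in particular some $\lambda_p$ is nonzero. All $\lambda_p$ and all sums $\lambda_p+\lambda_{p'}=a_p+a_{p'}$ have rank at most $1$. Write each nonzero $\lambda_p$ as $\xi\mapsto f_p(\xi)T_p$ with a nonzero linear form $f_p$ and $0\ne T_p\in V$. If $f_p\ne f_{p'}$ and $T_p\ne T_{p'}$, then $\lambda_p+\lambda_{p'}$ has rank $2$; so any two nonzero $\lambda$'s share $f$ or $T$. Suppose $T_p\ne T_{p'}$ for some pair. Then $f_p=f_{p'}=:f$, and a nonzero $\lambda_{p''}$ with $f_{p''}\ne f$ would have $T_{p''}=T_p$ and $T_{p''}=T_{p'}$, which is impossible. So all $\lambda$'s vanish on $\ker f$, which is nonzero since $\dim S(n)\ge2$, a contradiction. Hence all $T_p$ equal one point $T$.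

Represent a class of $S(n)$ by $\xi\in\mathrm{Sel}(n)$ with $a_{p_0}(\xi)=0$. Then $a_p(\xi)=\varepsilon_pT$ with $\varepsilon_p\in\mathbb F_2$ for all $p\in\Pi(n)$, so $v_p(\pi_T\xi)=0$ and $\pi_T\xi\in Q(\Sigma)$. Applying $\pi_T$ to \eqref{eq:loc} gives $\chi_p(\pi_T\xi)=\varepsilon_p\chi_p(\Delta_T)$. By richness, every character of $Q(\Sigma)$ that kills $\Delta_T$ kills $\pi_T\xi$, so $\pi_T\xi\in\{1,\Delta_T\}$. Thus $\xi$ or $\xi+\kappa_n(T)$ lies in $\ker\pi_T=H\otimes T$.
\end{proof}

The last step uses richness in full: each character must occur as some $\chi_p$, while Lemmas~\ref{lem:N} and~\ref{lem:Nprime} need only that the $\chi_p$ span the dual of $Q(\Sigma)$.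

It remains to move a stuck $n$, inside its class, to an integer that is not stuck. Suppose first $T\notin\mathcal T$. We multiply $n$ by two primes $q_1,q_2$ whose product is a square at all places of $M$. The conditions on $M$ do not change, and the new conditions cut out a subspace of $\mathrm{Sel}(n)$ of codimension $2$ that maps isomorphically onto the new essential Selmer group. This subspace is not contained in $F_T(n)+\langle\kappa_n(T)\rangle$, and this raises the rank $\rho$ to $2$.

\begin{lemma}\label{lem:Cc}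
Let $n$ be stuck, with $T$ as in Lemma~\ref{lem:B}, and $\Delta_T\ne1$. Then the $\Sigma$-class of $n$ contains a rich $n'$ with $\dim S(n')=\dim S(n)-2$.
\end{lemma}

\begin{proof}
Let $M=M(n)$, $d=\dim S(n)$ and $F=F_T(n)$. By \eqref{eq:FT}, $\mathrm{Sel}(n)=F\oplus\kappa_n(V)$ and $\dim F=d$. Pick $0\ne c\otimes T\in F$. The classes $c$ and $\Delta_T$ are nonzero in $Q(M)$, so there is a character $\chi$ of $Q(M)$ with $\chi(c)=\chi(\Delta_T)=1$. By Lemma~\ref{lem:primes} there are primes $q_1\ne q_2$ outside $M$ with $\chi_{q_1}=\chi$ on $Q(M)$ and $q_2\equiv q_1\pmod D$, so also $\chi_{q_2}=\chi$. Then $q_1q_2$ is a square in $\mathbb Q_v$ for all $v\in M$. The integer $n''=nq_1q_2$ is rich, lies in the class of $n$, and has $W_v(n'')=W_v(n)$ for $v\in M$.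

\emph{Step 1: $S(n'')\cong A_0:=\{\xi\in\mathrm{Sel}(n):\chi(\xi)=0\}$ and $\dim A_0=d$.} We have $\chi(c\otimes T)=T$, and $\chi(\kappa_n(T))\notin\langle T\rangle$ because $e(T,\chi\kappa_n(T))=\chi(\Delta_T)=1$. So $\chi$ maps $F\oplus\langle\kappa_n(T)\rangle$ onto $V$, and $\dim A_0=(d+2)-2=d$.

Let $A=\{\zeta\in\mathrm{Sel}(n''):a_{q_2}(\zeta)=0\}\cong S(n'')$, and write an element of $Q(M\cup\{q_1\})\otimes V$ as $\zeta=\xi+q_1\otimes g$ with $\xi\in Q(M)\otimes V$, $g\in V$. Let $\varepsilon\in\mathbb F_2$ be $1$ if $q_2$ is a nonsquare modulo $q_1$, and $\varepsilon'$ be $1$ if $q_1$ is a nonsquare modulo $q_2$. As $q_1\equiv q_2\pmod4$, reciprocity gives $\varepsilon+\varepsilon'=\chi(-1)$. By \eqref{eq:loc}, the condition at $q_2$ is $\zeta=0$, that is, $\chi(\xi)=\varepsilon'g$. The condition at $q_1$ is $\zeta=\kappa_{n''}(g)=nq_1q_2\otimes g+\kappa(g)$, that is, $\chi(\xi)=(\chi(n)+\varepsilon)g+\chi\kappa(g)$. Adding the two, we get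
\[
\chi\kappa_{-n}(g)=(\chi(n)+\chi(-1))g+\chi\kappa(g)=0\qquad\text{for }\zeta\in A .
\]
For $g=0$ the conditions say exactly that $\zeta=\xi\in A_0$. So $A_0\subset A$, and $\zeta\mapsto g$ embeds $A/A_0$ in the kernel of $\chi\kappa_{-n}:V\to V$. This map is nonzero, since $e(T,\chi\kappa_{-n}(T))=\chi(\Delta_T)=1$. Hence $\dim S(n'')=\dim A\in\{d,d+1\}$, and Proposition~\ref{prop:parity} gives $A=A_0$.

\emph{Step 2: $\rho(p,q_1)=2$ for $n''$ and some $p\in\Pi(n)$.} On $A_0\subset Q(M)\otimes V$ we have $a_{q_1}=0$. Since $\chi(F)\subset\langle T\rangle$ and $d\ge2$, there is $0\ne\eta\in F\cap A_0$. By Lemma~\ref{lem:Nprime} some $p\in\Pi(n)$ has $a_p(\eta)\ne0$, so $a_p(\eta)=T$. The kernel of $\chi$ on $F\oplus\langle\kappa_n(T)\rangle$ has dimension $(d+1)-2<d$. So some $\zeta\in A_0$ has the form $\varphi+\kappa_n(P)$ with $\varphi\in F$, $P\notin\langle T\rangle$, and $a_p(\zeta)=a_p(\varphi)+P\notin\langle T\rangle$. Thus $a_p+a_{q_1}$ maps $A_0\subset\mathrm{Sel}(n'')$ onto $V$.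

Apply Lemma~\ref{lem:A} to $n''$ and the pair $p,q_1$.
\end{proof}

The hypothesis $\Delta_T\ne1$ was used to choose $\chi$ with $\chi(\Delta_T)=1$. If $T\in\mathcal T$, there is a real obstruction: by \eqref{eq:lower}, no twist in the class with $\Pi(n)\neq\emptyset$ has $\dim S<t_T$. Above this bound there is room to shrink $\mathrm{Sel}_{\phi_T}$ by Lemma~\ref{lem:lower} while $\dim S$ stays the same, and then $S$ no longer comes from $F_T$.

\begin{lemma}\label{lem:D}
Let $n$ be stuck, with $T$ as in Lemma~\ref{lem:B}, and suppose $\Delta_T=1$ and $d=\dim S(n)>t_T(n)$. Then the $\Sigma$-class of $n$ contains a rich $n'$ with $\dim S(n')=d-2$.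
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:B} and \eqref{eq:FT}, $\dim\mathrm{Sel}_{\phi_T}(n)=d+1\ge3$, and by \eqref{eq:diff}, $\dim\mathrm{Sel}_{\hat\phi_T}(n)=d+1-t_T(n)\ge2$. Lemma~\ref{lem:pair} for $\phi_T$ provides $p,p',c_0,c_0'$. Let $q$ link $p$ and $p'$. Then $nq$ is rich and $\dim\mathrm{Sel}_{\phi_T}(nq)=d$ by Lemma~\ref{lem:lower}. We have $\rho(p,p')\le1$ as $n$ is stuck, and $(a_p+a_{p'})(c_0\otimes T)=T$, so $\rho(p,p')=1$ and $\dim S(nq)=d$ by Lemma~\ref{lem:A}. By \eqref{eq:FT}, the image of $F_T(nq)$ in $S(nq)$ has dimension $d-1\ge1$: it is nonzero and proper.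

Suppose that $nq$ is stuck, with $T'$ as in Lemma~\ref{lem:B}. Then $T'\ne T$, since the image of $F_T(nq)$ is proper. Take $c\otimes T\in F_T(nq)$ with nonzero class in $S(nq)$ and write $c\otimes T=c'\otimes T'+\kappa_{nq}(P)$. Applying $a_\ell$ gives $v_\ell(c)T+v_\ell(c')T'=P$ for all $\ell\in\Pi(nq)$. As $T,T'$ is a basis of $V$, the value $v_\ell(c)$ does not depend on $\ell$. By Lemma~\ref{lem:Nprime}, $c\otimes T\in\kappa_{nq}(V)$, a contradiction. So $nq$ is not stuck, some pair in $\Pi(nq)$ has $\rho=2$, and Lemma~\ref{lem:A} lowers the dimension to $d-2$.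
\end{proof}

\subsection{Proof of Theorem~\ref{thm:all}}

Let $r=r(\mathfrak X)$, $t_{\max}=\max_{T\in\mathcal T}t_T(\mathfrak X)$, and let $d_0$ be the minimum in the theorem. Proposition~\ref{prop:parity}, applied with $T$ at the origin, gives $t_T(\mathfrak X)\equiv r\pmod 2$.

\emph{$d_0\ge\max(r,t_{\max})$.} Let $E_n\in\mathfrak X$ have a bad prime $p\notin\Sigma_0$. Then $p\mid n$ by Lemma~\ref{lem:normal}. Apply \eqref{eq:lower} with $\Sigma_0$ in place of $\Sigma$; this is allowed because $p$ belongs to the set $\Pi(n)$ formed with $\Sigma_0$, and $t_T(n)$ does not depend on $\Sigma$ by Proposition~\ref{prop:formula}. So $\dim S(E_n)\ge t_{\max}$, and $\dim S(E_n)\ge r$ by parity.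

\emph{$d_0\le\max(r,t_{\max})$.} Start from a rich $n$ with $E_n\in\mathfrak X$. As long as $d=\dim S(n)$ satisfies $d\ge2$ and $d>t_{\max}$, we can replace $n$ by a rich integer in the same class with $\dim S=d-2$: by Lemma~\ref{lem:A} if $n$ is not stuck, and by Lemma~\ref{lem:Cc} or~\ref{lem:D} if it is. At the end either $d\le1$, so $d=r$, or $d\le t_{\max}$. Since $n$ is rich, $E_n$ has a bad prime outside $\Sigma_0$, and $d_0\le d\le\max(r,t_{\max})$.

\emph{$d_0=\max(r,\max_it_i)$.} The inequality $\ge$ follows from parity and Theorem~\ref{thm:PT}(b). For $\le$, the number $d=\max(r,\max_it_i)$ satisfies $d\equiv r$ and $d\ge\max_it_i$, so $P^{\mathrm{Alt}}_{r,\mathbf t_{\mathfrak X}}(d)>0$ by \eqref{eq:support}. By Theorem~\ref{thm:PT}(a), infinitely many $E\in\mathfrak X$ have $\dim S(E)=d$. Only finitely many $E_n$ have no bad prime outside $\Sigma_0$, because then $n$ is supported on $\Sigma_0$.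

Finally, $\max_it_i\le r$ and $t_{\max}\le r$ are both equivalent to $d_0=r$. \qed

\begin{remark}\label{rem:every}
The inequality $\max_it_i\le r(\mathfrak X)$ does not hold for every class. In Example~\ref{ex:one}, $t=2$ and $r=0$, so Theorem~\ref{thm:all} gives $t_1=2$. For $a=1$, $b=14$, $m=195=3\cdot5\cdot13$ the family is of type (B), since neither $m$ nor $-m$ is a square. Let $n>0$ be a square at $3,5,13$, divisible by $7$, and in the class of $2$ in $H_2$. Proposition~\ref{prop:formula} gives $t(n)=3+(\dim C_2-1)\ge3$, so the class of $n$ has $\max_it_i\ge3>r$.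
\end{remark}

\begin{thebibliography}{9}

\bibitem{PT}
Jinzhao Pan and Ye Tian, \emph{On the Distribution of 2-Selmer ranks of Quadratic Twists of Elliptic Curves over $\mathbb{Q}$}, arXiv:2503.21462 (2025).

\end{thebibliography}
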